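# Independent sets in flag spheres: from the constant $4$ to $\sqrt{15}$

## A bound below $4\sqrt n$

For $d\ge 1$ and $n$ large, let $\alpha(d,n)$ be the largest independence number of the graph of a flag simplicial $(d-1)$-sphere with $n$ vertices, and put $\delta_d(n)=n-\alpha(d,n)$.

**Theorem 1.** For every $d\ge 4$,
$$\delta_d(n)=n-\alpha(d,n)\ \le\ \sqrt{15}\,\sqrt n+O(n^{1/4})\qquad(n\to\infty).$$
Hence $\limsup_{n\to\infty}\delta_d(n)/\sqrt n\le\sqrt{15}<4$.

Let me unpack this. A *simplicial $(d-1)$-sphere* is a finite simplicial complex whose geometric realization is homeomorphic to the $(d-1)$-dimensional sphere. It is *flag* if every set of pairwise adjacent vertices is a face. An *independent set* is a set of vertices no two of which span an edge. So $\delta_d(n)$ is the smallest possible number of vertices outside an independent set: we want a flag sphere in which almost all vertices are pairwise non-adjacent, and $\delta_d(n)$ counts the vertices that we must pay for. The theorem says that about $\sqrt{15n}$ paid vertices suffice. The constant in the error term may depend on $d$.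

The problem comes from Jesús A. De Loera, Ethan X. Fang, Junwei Lu, Tingzhou Wei, Hailun Zheng, "Sharp Bounds on the Independence Number of Simplicial Spheres", arXiv:2608.05568 (2026). The following is quoted as known. For all $d\ge4$ one has $\alpha(d,n)\ge n-4\sqrt n+O(1)$, and for $d=4,5$
$$\sqrt{12}\le \liminf_{n\to\infty}\frac{\delta_d(n)}{\sqrt n}\le \limsup_{n\to\infty}\frac{\delta_d(n)}{\sqrt n}\le 4. \tag{1}$$
The conjecture to be decided was that, for $d=4,5$, $\lim_{n\to\infty}\delta_d(n)/\sqrt n=4$. By Theorem 1 the conjecture is false, for $d=4$ and for $d=5$. Together with the lower bound in (1) we get, for $d=4,5$,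
$$\sqrt{12}\le\liminf_{n\to\infty}\frac{\delta_d(n)}{\sqrt n}\le\limsup_{n\to\infty}\frac{\delta_d(n)}{\sqrt n}\le\sqrt{15}\approx 3.873 .$$
The proof does not show that $\sqrt{15}$ is optimal, and no such claim is made. The proof of Theorem 1 uses nothing from (1).

## Faces, links, missing faces, and the cases $d=2,3$

All complexes are finite, and $\emptyset$ is a face. $V(K)$ is the vertex set of $K$. The *link* of a face $\sigma$ is $\mathrm{lk}_K(\sigma)=\{\tau\in K:\tau\cap\sigma=\emptyset,\ \tau\cup\sigma\in K\}$. The *join* of complexes on disjoint vertex sets is $K*L=\{\sigma\cup\tau:\sigma\in K,\tau\in L\}$. When I write $\{p,q\}*L$, the factor $\{p,q\}$ means two non-adjacent points, so this join is the suspension of $L$. A path or a cycle is regarded as a $1$-dimensional complex. I write $a\sim b$ for adjacency.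

I use these textbook facts. The join of two circles is $S^3$, and the suspension of a $k$-sphere is a $(k+1)$-sphere. In a triangulated $3$-sphere the link of every edge is a cycle. A cone over a $2$-disk or over a $2$-sphere is a $3$-ball. Two $3$-balls glued along a disk in their boundaries form a $3$-ball. A homeomorphism between the boundaries of two balls extends to the balls (by coning).

**Definition.** A *missing face* of $K$ is a set of vertices that is not a face while all its proper subsets are faces. It is *bad* if it has at least $3$ elements.

All pairs in a bad missing face are edges, so a bad missing face is a clique that is not a face. Conversely, a clique that is not a face contains a minimal non-face, and this has at least three elements. So *$K$ is flag if and only if it has no bad missing face.*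

For example, the triangle $\partial\Delta_{\{1,3,5\}}$ has the bad missing face $\{1,3,5\}$, and every cycle of length at least $4$ is flag. The $3$-sphere
$$\Sigma=\partial\Delta_{\{1,3,5\}}*\partial\Delta_{\{2,4,6\}}\tag{2}$$
has as faces all subsets of $\{1,\dots,6\}$ containing neither $\{1,3,5\}$ nor $\{2,4,6\}$, so these two triples are exactly its bad missing faces. The boundary of the $4$-dimensional cross-polytope, the join of four pairs of points, is a flag $3$-sphere with $8$ vertices. An independent set must lie in one of the pairs, so its independence number is $2$.

For $d=2$ a flag $1$-sphere is a cycle of length $n\ge4$, so $\alpha(2,n)=\lfloor n/2\rfloor$.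

For $d=3$ take a flag $2$-sphere and an independent set $I$. Every vertex has degree at least $4$: if its link were a $3$-cycle, we would have four pairwise adjacent vertices, hence a $3$-dimensional face in a $2$-dimensional complex. The edges from $I$ to its complement form a bipartite planar graph on $n$ vertices, which has at most $2n-4$ edges. So $4|I|\le 2n-4$, and $\delta_3(n)\ge (n+2)/2$. At least half of the vertices have to be paid for. From $d=4$ on there is no planarity, and $O(\sqrt n)$ paid vertices will be enough.

Passing from $d$ to $d+1$ is cheap. The suspension of a flag $(d-1)$-sphere is a $d$-sphere with two more vertices. It is flag, because a clique contains at most one of the two suspension points and removing this point leaves a clique, hence a face, of the old sphere. Independent sets of old vertices stay independent. Hence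
$$\delta_{d+1}(n+2)\le\delta_d(n)+2. \tag{3}$$
So the real work is in $d=4$, that is, with $3$-spheres.

## Edge subdivision

Our main tool inserts a new vertex in the middle of an edge.

**Definition.** Let $e=\{a,b\}$ be an edge of $K$. The *subdivision of $e$ with new vertex $v$* is
$$K'=\{\sigma\in K: e\not\subseteq\sigma\}\ \cup\ \{\{v\}\cup\tau\cup\rho:\ \tau\subsetneq e,\ \rho\in \mathrm{lk}_K(e)\}.$$

Placing $v$ at the midpoint of $e$ cuts each simplex $e\cup\rho$ into two, so $K'$ is homeomorphic to $K$. Directly from the definition, $\mathrm{lk}_{K'}(v)=\partial e*\mathrm{lk}_K(e)$, so the neighbours of $v$ are the vertices in $e\cup V(\mathrm{lk}_K(e))$. The faces of $K'$ on old vertices are exactly the faces of $K$ not containing $e$. In particular no edge between old vertices is created, and only $e$ is lost.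

What happens to bad missing faces? Here is an example in $\Sigma$ of (2). Subdividing $\{1,3\}$ turns the triangle $1,3,5$ into the $4$-cycle $1,v,3,5$, so the bad missing face $\{1,3,5\}$ disappears and only $\{2,4,6\}$ remains. Subdividing $\{1,2\}$ instead is less pleasant. Its link is the $4$-cycle $\{3,5\}*\{4,6\}$, so $v,3,5$ are pairwise adjacent while $\{v,3,5\}$ is not a face. A new bad missing face has appeared, derived from the old one $\{1,3,5\}$ by replacing $1$ with $v$. The next lemma says that this is the only thing that can happen.

**Lemma 2.** Let $K'$ be the subdivision of $e$ in $K$ with new vertex $v$, and let $F$ be a bad missing face of $K'$.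

(α) If $v\notin F$, then $F$ is a bad missing face of $K$ with $e\not\subseteq F$.

(β) If $v\in F$, then $F=\{v\}\cup(G\setminus e)$ for a bad missing face $G$ of $K$ with $G\cap e\neq\emptyset$, $|G\setminus e|\ge2$ and $G\setminus e\subseteq V(\mathrm{lk}_K(e))$.

In particular, edge subdivision preserves flagness.

*Proof.* (α) If $e\subseteq F$, then $e$ is a proper subset of $F$, since $|F|\ge3$, so $e\in K'$, which is false. So $e\not\subseteq F$. Now $F\in K$ would give $F\in K'$, so $F\notin K$. The proper subsets of $F$ are faces of $K'$ without $v$, hence faces of $K$.

(β) Let $\mu=F\setminus\{v\}$. Then $|\mu|\ge2$, and $\mu\in K'$ as a proper subset of $F$. So $\mu\in K$ and $e\not\subseteq\mu$.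

First, $\mu\cap e=\emptyset$. Otherwise $\mu\cap e=\{a\}$ is a single vertex. Put $\rho=\mu\setminus\{a\}\ne\emptyset$. The set $\{v\}\cup\rho=F\setminus\{a\}$ is a face of $K'$ containing $v$, and $\rho\cap e=\emptyset$, so $\rho\in\mathrm{lk}_K(e)$. But then $F=\{v\}\cup\{a\}\cup\rho\in K'$, a contradiction.

Next, for each $\nu\subsetneq\mu$ the set $\{v\}\cup\nu$ is a face of $K'$, so $\nu\in\mathrm{lk}_K(e)$ and $\nu\cup e\in K$. Since $|\mu|\ge2$, this applies to single vertices and gives $\mu\subseteq V(\mathrm{lk}_K(e))$. On the other hand $F\notin K'$ means $\mu\notin\mathrm{lk}_K(e)$, so $\mu\cup e\notin K$.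

Let $G\subseteq\mu\cup e$ be a missing face of $K$. If $G$ did not contain $\mu$, it would lie in $\nu\cup e\in K$ with $\nu=G\cap\mu\subsetneq\mu$, which is impossible. If $G$ did not meet $e$, it would lie in $\mu\in K$, also impossible. So $\mu\subseteq G$ and $G\cap e\neq\emptyset$. Hence $|G|\ge3$ and $G\setminus e=\mu$. $\square$

The new vertices are meant to form our independent set. The next lemma gives the condition under which subdividing many edges produces pairwise non-adjacent vertices.

**Lemma 3.** Let $\mathcal E$ be a set of edges of $K$ such that no face of $K$ contains two of them. Subdivide the edges of $\mathcal E$ one after another, in any order, with new vertices $v_e$. Then each $e\in\mathcal E$ still has the link $\mathrm{lk}_K(e)$ when its turn comes. In the final complex, the neighbours of $v_e$ are exactly the vertices in $e\cup V(\mathrm{lk}_K(e))$. In particular the $v_e$ are pairwise non-adjacent.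

*Proof.* We show that, at every stage and for every remaining edge $e'$, the faces of the current complex containing $e'$ are exactly the faces of $K$ containing $e'$. This holds at the start. It implies that no face of the current complex contains two remaining edges. Suppose it holds and we subdivide $e$; let $e'\neq e$ be remaining. The deleted faces contain $e$, so they do not contain $e'$. An added face $\{v_e\}\cup\tau\cup\rho$ containing $e'$ would give $e'\subseteq\tau\cup\rho\subseteq e\cup\rho$, and $e\cup\rho$ would be a face of the current complex containing both $e$ and $e'$, which is impossible. So the faces containing $e'$ do not change.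

Hence $e$ has the link $\mathrm{lk}_K(e)$ at its turn, and $v_e$ is born with neighbour set $e\cup V(\mathrm{lk}_K(e))\subseteq V(K)$. A later subdivision of $e'$ creates only edges at $v_{e'}$, whose neighbours lie in $V(K)$ and so do not include $v_e$; and it destroys only the edge $e'$, which does not contain $v_e$. So the neighbour set of $v_e$ never changes. $\square$

Finally we need the effect of subdividing one edge repeatedly until it has become a long path.

**Lemma 4.** Let $e=\{p,q\}$ be an edge of $K$ with link $\Lambda=\mathrm{lk}_K(e)$. Subdivide $e$, then one of the resulting path edges, and so on, $k-1$ times in total, so that $e$ is replaced by a path $\Pi=p_0p_1\cdots p_k$ with $p_0=p$, $p_k=q$. The resulting complex is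
$$K^{(k)}=\{\sigma\in K:e\not\subseteq\sigma\}\cup(\Pi*\Lambda). \tag{4}$$
Consequently:

(a) The graph of $K^{(k)}$ induced on $\{p_0,\dots,p_k\}$ is the path $\Pi$.

(b) Each edge of $\Pi$ has link $\Lambda$, and $\mathrm{lk}(p_i)=\{p_{i-1},p_{i+1}\}*\Lambda$ for $0<i<k$.

(c) For $k\ge2$ the faces of $K^{(k)}$ on vertices of $K$ are the faces of $K$ not containing $e$.

(d) If $\sigma\in K$, $\sigma\cap e=\emptyset$, $\sigma\cup e\in K$, and $\mathrm{lk}_K(\sigma)$ is a cycle, then the link of $\sigma$ in $K^{(k)}$ is this cycle with its edge $e$ replaced by $\Pi$.

*Proof.* For $k=1$, formula (4) holds because $\Pi*\Lambda$ consists of faces of $K$ and contains all faces containing $e$. Suppose (4) holds for $k$, and subdivide the path edge $\varepsilon=\{p_i,p_{i+1}\}$ by $v$. For $k=1$ the link of $\varepsilon=e$ is $\Lambda$. For $k\ge2$ the edge $\varepsilon$ contains a vertex not in $K$, so all faces containing it lie in $\Pi*\Lambda$, and since $\varepsilon$ is a maximal face of $\Pi$ its link is again $\Lambda$. Subdividing removes from $\Pi*\Lambda$ the faces containing $\varepsilon$ and adds $\{v\}\cup\tau\cup\rho$ with $\tau\subsetneq\varepsilon$, $\rho\in\Lambda$.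 This gives $\Pi^+*\Lambda$, where $\Pi^+$ is $\Pi$ with $v$ inserted in $\varepsilon$. So (4) holds for $k+1$.

For $k=1$ statements (a), (b), (d) are trivial. Let $k\ge2$. (a) An edge between $p$ and $q$ would be $e$, which is gone, and an edge at an interior path vertex lies in $\Pi*\Lambda$, where its other end is on $\Pi$ only if it is an edge of $\Pi$. (b) Each edge of $\Pi$ and each interior $p_i$ contains a vertex not in $K$, so all faces containing it lie in $\Pi*\Lambda$; read off the links there. (c) A face of $\Pi*\Lambda$ on vertices of $K$ is $\pi\cup\rho$ with $\pi\in\{\emptyset,\{p\},\{q\}\}$ and $\rho\in\Lambda$, which is a face of $K$ not containing $e$. (d) By (4), a set $\tau$ disjoint from $\sigma$ is in the new link if and only if either $\tau\in\mathrm{lk}_K(\sigma)$ and $e\not\subseteq\tau$, or $\tau=\pi\cup\rho$ with $\pi\in\Pi$ and $\rho\in\mathrm{lk}_\Lambda(\sigma)$. Now $\mathrm{lk}_\Lambda(\sigma)$ is the link of the edge $e$ in the cycle $\mathrm{lk}_K(\sigma)$, so it is $\{\emptyset\}$. This is the cycle without $e$, together with $\Pi$. $\square$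

## Two joined paths give the constant $4$

How can few paid vertices carry many free ones? Take two long paths whose join sits inside the sphere, and put a new vertex on a quarter of the edges between them.

**Lemma 5.** Let $\Delta$ be a flag $3$-sphere with $n$ vertices, $I$ an independent set, and $h\ge1$. There is a flag $3$-sphere with $n+h^2+4h+2$ vertices that has an independent set of size $|I|+h^2$.

*Proof.* Let $\{A,B,C,D\}$ be a facet. First lengthen $CD$ to a path $c_0=C,c_1,\dots,c_{2h+2}=D$. By Lemma 4(d) with $\sigma=\{A,B\}$, the link of $AB$ is now a cycle $\Lambda'$ that contains the whole $c$-path. Then lengthen $AB$ to a path $a_0=A,\dots,a_{2h+2}=B$. We added $2(2h+1)=4h+2$ vertices, and the complex is still flag by Lemma 2. Both paths are induced, by Lemma 4(a) and because subdivisions create no edges between existing vertices.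

By Lemma 4(b), $\mathrm{lk}(a_i)=\{a_{i-1},a_{i+1}\}*\Lambda'$ for $0<i<2h+2$. So for interior indices $a_ic_j$ is an edge, and its link is the $4$-cycle $\{a_{i-1},a_{i+1}\}*\{c_{j-1},c_{j+1}\}$. Let $\mathcal E=\{a_{2i}c_{2j}:1\le i,j\le h\}$. A face containing two edges of $\mathcal E$ would contain two distinct $a$'s with even index or two distinct $c$'s with even index, and these are non-adjacent because the paths are induced. So Lemma 3 applies. Subdivide the $h^2$ edges of $\mathcal E$. The complex stays flag. The new vertices are pairwise non-adjacent, and their neighbours are among $a_1,\dots,a_{2h+1},c_1,\dots,c_{2h+1}$. These are not vertices of $\Delta$, hence not in $I$. Since $I$ itself is still independent, $I$ together with the $h^2$ new vertices is independent. $\square$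

Apply this to the boundary of the cross-polytope with $I=\emptyset$. We get $n=h^2+4h+10$ and $\delta_4(n)\le 4h+10$. Since $(h+2)^2\le n$, this is at most $4\sqrt n+2$. So here, for these $n$, is the constant $4$ of the conjecture.

Where does the $4$ come from, and could one choose more than a quarter of the edges? If both paths have $k$ edges, their join has $k^2$ facets $\{a_i,a_{i+1},c_j,c_{j+1}\}$, and an edge $a_ic_j$ with interior indices lies in four of them. Lemma 3 allows at most one chosen edge per facet, so at most $k^2/4$ such edges. The price is about $2k$ vertices, and $2k/\sqrt{k^2/4}=4$. With two paths and Lemma 3 there is nothing to gain.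

## A third path, and the triples that block it

Now add a third path and use all three pairwise joins. If three paths with about $k$ edges each could be pairwise joined, the price would be $3k$ and the gain $3\cdot k^2/4$. The ratio is $3k/\sqrt{3k^2/4}=\sqrt{12}$, which would be well below $4$.

It cannot be done this directly. Take one edge on each of three pairwise joined paths. Its six endpoints are pairwise adjacent, so in a flag complex they would span a $5$-dimensional face, and a $3$-sphere has none. So the sphere containing the three joins cannot be flag: triples $\{a,b,g\}$ with one vertex on each path must occur as bad missing faces. The way out is to accept them for a while. We start with a non-flag sphere whose *only* bad missing faces are such triples, and hope that the subdivisions which produce the independent set also destroy all the triples. By Lemma 2(α), a triple is destroyed as soon as one of its edges is subdivided.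

Let us see how far this goes. Alternate two labels along each path:
$$P=x_1y_1x_2y_2\cdots x_sy_s,\qquad P'=x_1'y_1'\cdots x_s'y_s',\qquad R=w_0\lambda_1w_1\lambda_2\cdots\lambda_rw_r .$$
From each join we may take all edges between one label class and another, as in Lemma 5. A triple $\{a,b,g\}$ has one of $2\cdot2\cdot2=8$ types. Taking, say, all edges $y_iy_j'$ destroys the two types $(y,y',w)$ and $(y,y',\lambda)$. Each of the three chosen class pairs destroys two types, so together at most six, and *at least two of the eight types survive, whatever we choose.* This is the exact point where the approach stops.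

The choice that we make destroys only five types, but it puts all survivors in one place. We take all edges
$$y_iy'_j,\qquad x_iw_k,\qquad x'_iw_k. \tag{5}$$
A triple containing some $w_k$ is always destroyed: it contains $x_iw_k$, or $x_j'w_k$, or $y_iy_j'$. So the three surviving types, $(x,x',\lambda)$, $(x,y',\lambda)$ and $(y,x',\lambda)$, all contain a $\lambda$.

So we must deal with the $\lambda_i$. In our sphere the link of $\lambda_i$ will be $\{w_{i-1},w_i\}*\Lambda$, where $\Lambda$ is a cycle that runs first through $P$, then through a vertex $f$, then through $P'$, then through a vertex $f'$, and closes up. The vertices of $P$ and of $P'$ occupy two separate arcs. So we can split $\lambda_i$ into a vertex $l_i$ that sees only the arc of $P$ and a vertex $q_i$ that sees only the arc of $P'$. A triple $\{a,b,\lambda_i\}$ then has no successor, because no vertex replacing $\lambda_i$ is adjacent to both $a\in P$ and $b\in P'$. Between $l_i$ and $q_i$ we place a third vertex $o_i$. It will belong to the independent set, so it is free. The price is one extra vertex for each $\lambda_i$: the path $R$ costs about $3r$ instead of $2r$. In total we pay about $4s+3r$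 and gain about $s^2+2sr$. Since
$$(4s+3r)^2=15(s^2+2sr)+(s-3r)^2, \tag{6}$$
the best proportion is $s=3r$, and it gives the constant $\sqrt{15}$.

There is one more condition on the starting sphere. No *face* may contain a triple $\{a,b,g\}$, for otherwise two edges in (5) of different kinds could lie in a common face and Lemma 3 would fail. Let us now build all this.

## Splitting a vertex along a $4$-cycle

**Definition.** Let $K$ be a triangulated $3$-sphere and $\lambda$ a vertex whose link $S=\mathrm{lk}_K(\lambda)$ is a $2$-sphere. Let $Z\subset S$ be a $4$-cycle that is an induced subgraph of the graph of $K$ and divides $S$ into closed disks $D_l,D_q$ with $D_l\cap D_q=Z$ and $V(D_l)\cap V(D_q)=V(Z)$. *Splitting* $\lambda$ means: delete all faces containing $\lambda$, add vertices $l,q,o$, and add all faces of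
$$l*D_l,\qquad q*D_q,\qquad o*(\{l,q\}*Z).$$

For example, let $K=\{\lambda,\lambda'\}*\{u,u'\}*Z$ be the boundary of the cross-polytope, with $Z$ a $4$-cycle. Then $S=\{u,u'\}*Z$, and we may take $D_l=u*Z$, $D_q=u'*Z$. Here $K$ is the join of the $4$-cycle $u\lambda u'\lambda'$ with $Z$, and the split complex is the join of the hexagon $u\,l\,o\,q\,u'\lambda'$ with $Z$.

The new faces on old vertices are those in $D_l\cup D_q=S$, and they were already in $K$. So *the faces of the split complex on old vertices are exactly the faces of $K$ not containing $\lambda$.* In particular no edge between old vertices is created. The neighbours of $o$ are $l$, $q$ and the four vertices of $Z$, and $l\not\sim q$.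

**Lemma 6.** Let $K'$ be obtained from $K$ by splitting $\lambda$ as above.

(1) $K'$ is homeomorphic to $K$.

(2) If no bad missing face of $K$ has the form $\{\lambda\}\cup\mu$ with $\mu\subseteq V(D_l)$ or $\mu\subseteq V(D_q)$, then every bad missing face of $K'$ is a bad missing face of $K$ not containing $\lambda$.

*Proof.* (1) The three pieces are $3$-balls, with boundaries $D_l\cup l*Z$, $D_q\cup q*Z$ and $l*Z\cup q*Z$. Since $Z$ is induced and a $4$-cycle contains no triangle, the only faces of $D_l$ on $V(Z)$ are those of $Z$. So $l*D_l$ meets $o*(\{l,q\}*Z)$ exactly in the disk $l*Z$, and their union is a ball with boundary $D_l\cup q*Z$. In the same way $q*D_q$ meets $o*(\{l,q\}*Z)$ in $q*Z$, and it meets $l*D_l$ in $D_q\cap D_l=Z\subset q*Z$. So it meets the union in the disk $q*Z$, and all three together form a ball with boundary $D_l\cup D_q=S$. This ball meets the rest of $K'$, the faces of $K$ without $\lambda$, exactly in $S$. It replaces the ball $\lambda*S$, which has the same boundary. The identity of $S$ extends to a homeomorphism of the two balls, so $K'\cong K$.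

(2) Let $F$ be a bad missing face of $K'$; it is a clique.

*Case $o\in F$.* Then $F\setminus\{o\}$ is a clique in $V(Z)\cup\{l,q\}$. The graph induced there is that of an octahedron, since $l\not\sim q$ and $Z$ is induced. So $F\setminus\{o\}$ contains at most one of $l,q$, and its other vertices form a face of $Z$. Hence $F\setminus\{o\}\in\{l,q\}*Z$ and $F\in K'$, a contradiction.

*Case $o\notin F$, $l\in F$* (the case $q\in F$ is symmetric). Then $q\notin F$. Put $\mu=F\setminus\{l\}$. Its vertices are old neighbours of $l$, so $\mu\subseteq V(D_l)$. We have $|\mu|\ge2$, and $\mu\in K'$ consists of old vertices, so $\mu\in K$. For each $\nu\subsetneq\mu$ we have $\{l\}\cup\nu\in K'$. The faces of $K'$ containing $l$ but not $o$ lie in $l*D_l$, so $\nu\in D_l\subset S$ and $\{\lambda\}\cup\nu\in K$.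

Suppose $\mu\in S$. If $\mu\in D_l$, then $F\in K'$, a contradiction. Otherwise $\mu\in D_q$, so $\mu\subseteq V(D_l)\cap V(D_q)=V(Z)$. As $Z$ is an induced $4$-cycle and $\mu$ is a clique with at least two vertices, $\mu$ is an edge of $Z\subset D_l$, again a contradiction.

Suppose $\mu\notin S$. Then $\{\lambda\}\cup\mu\notin K$, while $\mu\in K$ and $\{\lambda\}\cup\nu\in K$ for all $\nu\subsetneq\mu$. So $\{\lambda\}\cup\mu$ is a bad missing face of $K$ with $\mu\subseteq V(D_l)$, which is excluded by hypothesis.

*Case $o,l,q\notin F$.* The faces of $K'$ on old vertices are the faces of $K$ without $\lambda$. So $F$ is a bad missing face of $K$, and $\lambda\notin F$. $\square$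

## A $3$-sphere on $18$ vertices whose bad missing faces are transversal triples

**Purpose of this step:** build the starting sphere, with three edges $\{1,2\}$, $\{3,4\}$, $\{5,6\}$ that are pairwise joined.

Take $\Sigma$ from (2). Its nine facets are the sets $\{1,\dots,6\}\setminus\{i,j\}$ with $i$ odd and $j$ even. Put
$$\mathcal P=\{1,2\},\qquad \mathcal P'=\{3,4\},\qquad \mathcal R=\{5,6\}.$$
The unions of two of these sets, $\{1,2,3,4\}$, $\{3,4,5,6\}$, $\{1,2,5,6\}$, are facets of $\Sigma$. Let $X_0$ be the subcomplex generated by these three. A subset of $\{1,\dots,6\}$ is in $X_0$ if and only if it misses at least one of $\mathcal P,\mathcal P',\mathcal R$. In particular all pairs are in $X_0$.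

Call $\{a,b,g\}$ with $a\in\mathcal P$, $b\in\mathcal P'$, $g\in\mathcal R$ a *transversal triple*. In $\Sigma$ some of these are faces, for instance $\{1,4,6\}$, and this is not allowed. If one subdivides $\{1,4\}$ by $v$ there, then $v$ lies in the link of $\{1,6\}$, and subdividing $\{1,6\}$ next gives a vertex adjacent to $v$. So we subdivide all faces of $\Sigma$ outside $X_0$.

**Definition.** The *derived subdivision of $\Sigma$ modulo $X_0$* leaves the faces in $X_0$ as they are and, in order of increasing dimension, replaces each $\sigma\in\Sigma\setminus X_0$ by the cone from an interior point $b_\sigma$ over its already subdivided boundary.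

As a small example take a full triangle on $1,2,3$ and let the subcomplex consist of the edge $\{1,2\}$ and the vertex $3$. The new points are $b_{13},b_{23},b_{123}$, and the result is the cone from $b_{123}$ over the pentagon $1,2,b_{23},3,b_{13}$.

The result, $K_0$, is a subdivision of $\Sigma$, hence a $3$-sphere. By induction on the dimension of $\sigma$, its simplices are the sets
$$\tau\cup\{b_{\sigma_1},\dots,b_{\sigma_k}\},\qquad \tau\in X_0,\quad \tau\subseteq\sigma_1\subsetneq\cdots\subsetneq\sigma_k,\quad \sigma_i\in\Sigma\setminus X_0,\quad k\ge0. \tag{7}$$
The faces in $\Sigma\setminus X_0$ are the transversal triples in $\Sigma$, of which there are $8-2=6$ because $\{1,3,5\}$ and $\{2,4,6\}$ are not faces, and the $9-3=6$ tetrahedra not in $X_0$. So there are $12$ new vertices $b_\sigma$.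

**Lemma 7.** (i) $K_0$ has the following property.

$(\star)$ *No face contains a transversal triple, and every bad missing face is a transversal triple.*

(ii) The link of $\{5,6\}$ in $K_0$ is the $6$-cycle $1-2-f-3-4-f'-1$ with $f=b_{\{2,3,5,6\}}$ and $f'=b_{\{1,4,5,6\}}$, and $f\not\sim f'$.

*Proof.* (i) By (7), the faces of $K_0$ with all vertices in $\{1,\dots,6\}$ are the faces of $X_0$, and a transversal triple is not one of them. This is the first part. For the second, let $F$ be a clique that contains no transversal triple. Then $\tau=F\cap\{1,\dots,6\}$ misses one of the three sets, so $\tau\in X_0$. By (7), two vertices $b_\sigma,b_{\sigma'}$ are adjacent only if $\sigma\subsetneq\sigma'$ or conversely, so the vertices $b_\sigma$ in $F$ come from a chain $\sigma_1\subsetneq\cdots\subsetneq\sigma_k$. If $k\ge1$, each $v\in\tau$ is adjacent to $b_{\sigma_1}$, which means $v\in\sigma_1$. So $F$ is of the form (7) and is a face. Hence every clique that is not a face contains a transversal triple. A bad missing face is such a clique, and since the triple inside it is itself not a face, minimality shows that it equals the triple.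

(ii) A face (7) containing $\{5,6\}$ has all $\sigma_i\supseteq\{5,6\}$. A triangle $\{5,6,c\}$ misses $\mathcal P$ or $\mathcal P'$, so it is in $X_0$. A tetrahedron of $\Sigma\setminus X_0$ containing $\{5,6\}$ is $\{a,b,5,6\}$ with $a\in\{1,2\}$, $b\in\{3,4\}$, but not $(a,b)=(1,3)$, because of $\{1,3,5\}$, and not $(2,4)$, because of $\{2,4,6\}$. So only $\{2,3,5,6\}$ and $\{1,4,5,6\}$ remain, and they are not comparable, so $f\not\sim f'$. The facets of $K_0$ containing $\{5,6\}$ are therefore $\{1,2,5,6\}$, $\{3,4,5,6\}$, then $\{5,6,2,f\}$, $\{5,6,3,f\}$, and $\{5,6,1,f'\}$, $\{5,6,4,f'\}$. The link has the edges $12,\ 34,\ 2f,\ 3f,\ 1f',\ 4f'$, which form the stated cycle. $\square$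

## Lengthening the three edges

**Purpose of this step:** turn the three edges into long paths without losing $(\star)$.

Fix $s,r\ge1$. By Lemma 4, replace $\{1,2\}$ by a path $P$ with $2s$ vertices, then $\{3,4\}$ by a path $P'$ with $2s$ vertices, then $\{5,6\}$ by a path $R$ with $2r+1$ vertices, labelled
$$P=x_1y_1\cdots x_sy_s,\qquad P'=x_1'y_1'\cdots x_s'y_s',\qquad R=w_0\lambda_1w_1\cdots\lambda_rw_r,$$
with $x_1=1,\ y_s=2,\ x_1'=3,\ y_s'=4,\ w_0=5,\ w_r=6$. Let $\mathcal P,\mathcal P',\mathcal R$ now denote the vertex sets of the three paths. Call the result $K_1$; it is a $3$-sphere.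

**Lemma 8.** In $K_1$ the following hold.

(a) $(\star)$, for the new sets $\mathcal P,\mathcal P',\mathcal R$.

(b) The graph induced on each of $\mathcal P,\mathcal P',\mathcal R$ is the path.

(c) $P*P'$, $P*R$ and $P'*R$ are subcomplexes.

(d) $\mathrm{lk}(\lambda_i)=\{w_{i-1},w_i\}*\Lambda$ for $1\le i\le r$, where $\Lambda$ is the cycle $x_1y_1\cdots x_sy_s\,f\,x_1'y_1'\cdots x_s'y_s'\,f'\,(x_1)$.

(e) $f\not\sim f'$.

*Proof.* (a) We check one subdivision, of an edge $e$ of $P$ by $v$, where $v$ joins the set $\mathcal P$; for $P'$ and $R$ it is the same. *First part of $(\star)$.* If a face contains a transversal triple, then the triple is itself a face. If the triple does not contain $v$, it is a face of the complex before, which contradicts $(\star)$. If it is $\{v,b,g\}$, then $\{b,g\}$ lies in the link of $e$, so for $a\in e$ the triple $\{a,b,g\}$ was a face before, again a contradiction. *Second part.* By Lemma 2, a bad missing face is either an old one, hence a transversal triple, or $\{v\}\cup(G\setminus e)$ with $G=\{a,b,g\}$ a transversal triple, $G\cap e\ne\emptyset$ and $|G\setminus e|\ge2$. Then $G\cap e=\{a\}$, since $e\subseteq\mathcal P$, and the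 new bad missing face is $\{v,b,g\}$, which is transversal.

(b) This is Lemma 4(a). The later lengthenings create no edge between existing vertices and destroy only the edge $\{3,4\}$ or $\{5,6\}$.

(c) In $K_0$ the sets $\{1,2,3,4\},\{1,2,5,6\},\{3,4,5,6\}$ are faces. By (4), after the first lengthening every face of $P$ together with $\{3,4\}$, or together with $\{5,6\}$, is a face, and $\{3,4,5,6\}$ is still a face. So the link of $\{3,4\}$ contains $P$ and $\{5,6\}$. After the second lengthening, $P'*P$ is therefore a subcomplex, and each face of $P'$ together with $\{5,6\}$ is a face. The faces $\pi\cup\{5,6\}$ with $\pi\in P$ do not contain $\{3,4\}$, so they are still there. So the link of $\{5,6\}$ contains $P$ and $P'$, and after the third lengthening $R*P$ and $R*P'$ are subcomplexes. The faces of $P*P'$ do not contain $\{5,6\}$ and survive.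

(d) By Lemma 7(ii), the link of $\{5,6\}$ in $K_0$ is the cycle $1-2-f-3-4-f'-1$. By Lemma 4(d) with $\sigma=\{5,6\}$, the first two lengthenings replace its edges $12$ and $34$ by $P$ and $P'$. So the link of $\{5,6\}$ is $\Lambda$ just before the third lengthening. Now apply Lemma 4(b) to the interior vertices $\lambda_i$ of $R$; their neighbours on $R$ are $w_{i-1}$ and $w_i$.

(e) No edge between existing vertices has been created. $\square$

## Splitting every second vertex of the third path

**Purpose of this step:** remove the transversal triples that contain some $\lambda_i$.

For $i=1,\dots,r$, split $\lambda_i$ with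
$$Z_i=(w_{i-1},f,w_i,f'),\qquad D_l=\{w_{i-1},w_i\}*(f'x_1y_1\cdots x_sy_sf),\qquad D_q=\{w_{i-1},w_i\}*(fx_1'y_1'\cdots x_s'y_s'f'),$$
where the brackets on the right are arcs of $\Lambda$, and call the new vertices $l_i,q_i,o_i$. Let $K_2$ be the result, and put $\mathcal W=\{w_0,\dots,w_r\}$.

**Lemma 9.** These splittings are possible, $K_2$ is a $3$-sphere, and the faces of $K_2$ on $V(K_1)\setminus\{\lambda_1,\dots,\lambda_r\}$ are exactly those of $K_1$. Moreover:

$(\star\star)$ *No face of $K_2$ meets all of $\mathcal P,\mathcal P',\mathcal W$, and every bad missing face of $K_2$ has the form $\{a,b,w\}$ with $a\in\mathcal P$, $b\in\mathcal P'$, $w\in\mathcal W$.*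

Finally, $\mathrm{lk}_{K_2}(o_i)=\{l_i,q_i\}*Z_i$.

*Proof.* The $\lambda_i$ are pairwise non-adjacent, by Lemma 8(b). Splitting $\lambda_k$ deletes only faces containing $\lambda_k$, and every added face lies on the new vertices and on $V(\mathrm{lk}(\lambda_k))$, which contains no $\lambda_i$. So splitting $\lambda_k$ does not change the faces containing $\lambda_i$ for $i\neq k$, and $\mathrm{lk}(\lambda_i)=\{w_{i-1},w_i\}*\Lambda$ is still valid when $\lambda_i$ is split. This is a $2$-sphere. $D_l$ and $D_q$ are suspensions of the two arcs of $\Lambda$ with ends $f,f'$, so they are disks, with $D_l\cap D_q=Z_i$ and $V(D_l)\cap V(D_q)=V(Z_i)$. The $4$-cycle $Z_i$ is induced: $w_{i-1}\not\sim w_i$ by Lemma 8(b), $f\not\sim f'$ by Lemma 8(e), and splittings create no edges between old vertices. So the splitting is possible, and by Lemma 6(1) we stay with a $3$-sphere. The statement about faces on old vertices was noted before Lemma 6.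

Next, the hypothesis of Lemma 6(2) holds at each splitting. Suppose inductively that all bad missing faces of the current complex are bad missing faces of $K_1$, hence transversal triples. One containing $\lambda_i$ is $\{\lambda_i,a,b\}$ with $a\in\mathcal P$, $b\in\mathcal P'$. But $V(D_l)$ contains no vertex of $\mathcal P'$, and $V(D_q)$ contains none of $\mathcal P$. So $\{a,b\}$ lies in neither, and Lemma 6(2) applies: the bad missing faces after the splitting are bad missing faces before it, not containing $\lambda_i$. In the end every bad missing face of $K_2$ is a transversal triple without any $\lambda_i$, which is the second part of $(\star\star)$. If a face of $K_2$ met $\mathcal P,\mathcal P',\mathcal W$, it would contain a face $\{a,b,w\}$ on old vertices, which would be a face of $K_1$, contrary to $(\star)$.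

The link of $o_i$ is $\{l_i,q_i\}*Z_i$ when $o_i$ is created. Later splittings of $\lambda_k$ neither delete a face containing $o_i$, since $o_i\not\sim\lambda_k$, nor add one. $\square$

## A flag $3$-sphere, its independent set, and the case $d=4,5$ of the conjecture

**Purpose of this step:** subdivide the edges in (5). This destroys all remaining bad missing faces and creates the independent set.

Let
$$\mathcal E=\{y_iy_j'\}_{i,j}\cup\{x_iw_k\}_{i,k}\cup\{x_i'w_k\}_{i,k},\qquad |\mathcal E|=s^2+2s(r+1),$$
where $1\le i,j\le s$ and $0\le k\le r$. These are edges of $K_1$ by Lemma 8(c), hence of $K_2$ by Lemma 9. Subdivide them all, one after another, with new vertices $v_e$, and call the result $\Delta$.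

**Proposition 10.** $\Delta$ is a flag $3$-sphere. It has an independent set $I$ with $|I|=s^2+2s(r+1)+r$, and the number of vertices outside $I$ is $m=4s+3r+13$.

*Proof.*

**Step 1: no face of $K_2$ contains two edges of $\mathcal E$.** This is what Lemma 3 needs. Two edges of different kinds together meet all of $\mathcal P,\mathcal P',\mathcal W$, so no face contains both, by $(\star\star)$. Two distinct edges of the same kind together contain two distinct $x$'s, or two $y$'s, or two $x'$'s, or two $y'$'s, or two $w$'s. Two such vertices have positions on their path that differ by an even number, and the paths are induced in $K_1$, so they are non-adjacent in $K_1$ and hence in $K_2$. By Lemma 3, the $v_e$ are pairwise non-adjacent in $\Delta$, and $v_e$ has the neighbours $e\cup V(\mathrm{lk}_{K_2}(e))$.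

**Step 2: property $(\star\star)$ holds at every stage.** We want to exclude that subdivisions create new bad missing faces. The first part concerns faces $\{a,b,w\}$ on vertices of $K_2$, and subdivision creates no faces on old vertices. For the second part, suppose $(\star\star)$ holds and we subdivide $e\in\mathcal E$. By Lemma 2(β), a new bad missing face comes from some $G=\{a,b,w\}$ with $G\cap e\neq\emptyset$, $|G\setminus e|\ge2$ and $G\setminus e\subseteq V(\mathrm{lk}(e))$. The two vertices of $e$ lie in two of the three sets $\mathcal P,\mathcal P',\mathcal W$. Let $c$ be the vertex of $G$ in the third set. Then $c\in G\setminus e\subseteq V(\mathrm{lk}(e))$, so $e\cup\{c\}$ is a face meeting all three sets, contrary to $(\star\star)$. So no new bad missing face appears, and by Lemma 2(α) the surviving ones are the old ones that do not contain $e$.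

**Step 3: $\Delta$ is flag.** By Step 2, a bad missing face of $\Delta$ would be a triple $\{a,b,w\}$, with $a\in\mathcal P$, $b\in\mathcal P'$, $w\in\mathcal W$, containing no edge of $\mathcal E$. If $a=x_i$, then $aw\in\mathcal E$. If $b=x_j'$, then $bw\in\mathcal E$. Otherwise $a=y_i$ and $b=y_j'$, and $ab\in\mathcal E$. So there is none. As $\Delta$ is obtained from a $3$-sphere by subdivisions, it is a flag $3$-sphere.

**Step 4: the independent set.** Let $I=\{v_e:e\in\mathcal E\}\cup\{o_1,\dots,o_r\}$. The $v_e$ are pairwise non-adjacent by Step 1. By Lemma 9, the neighbours of $o_i$ in $K_2$ are $l_i,q_i,w_{i-1},w_i,f,f'$, so no two $o$'s are adjacent in $K_2$, and subdivisions do not change this. Finally, if $o_i\sim v_e$, then $o_i\in V(\mathrm{lk}_{K_2}(e))$, since $o_i\notin e$. So both ends of $e$ would be neighbours of $o_i$. But $e$ has an end in $\mathcal P\cup\mathcal P'$, and $o_i$ has no neighbour there. So $I$ is independent, and $|I|=s^2+2s(r+1)+r$.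

**Step 5: counting the rest.** The vertices outside $I$ are those of $\mathcal P$ and $\mathcal P'$ ($4s$ in all), those of $\mathcal W$ ($r+1$), the $l_i$ and $q_i$ ($2r$), and the $12$ vertices $b_\sigma$. The sum is $4s+3r+13$. $\square$

Now take $s=3t$, $r=t$, as (6) suggests. Then $m=15t+13$ and $|I|=9t^2+6t(t+1)+t=15t^2+7t$. So with
$$n_t=15t^2+22t+13\qquad\text{we have}\qquad \delta_4(n_t)\le 15t+13. \tag{8}$$
For instance $n_1=50$ and $\delta_4(50)\le28$. Hence
$$\liminf_{n\to\infty}\frac{\delta_4(n)}{\sqrt n}\le\lim_{t\to\infty}\frac{15t+13}{\sqrt{15t^2+22t+13}}=\sqrt{15}<4,$$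
and the limit in the conjecture is not $4$ for $d=4$. By (3), $\delta_5(n_t+2)\le15t+15$, and the same conclusion holds for $d=5$. So the conjecture is disproved in both cases. By (6), the ratio $m/\sqrt{n}$ within this family is asymptotically smallest for $s=3r$.

## All $n$ and all $d\ge4$

**Purpose of this step:** pass from the sequence $n_t$ to every large $n$, with an error $O(n^{1/4})$. The gaps between consecutive $n_t$ have length about $30t$. Filling a gap by subdividing arbitrary edges, one paid vertex each, would cost a multiple of $t$, which is of the order of the main term. The two-path construction fills it for $O(\sqrt t)$.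

We have two filling operations on a flag $3$-sphere with an independent set $I$. *Operation (i)* subdivides one edge. By Lemma 2 the sphere stays flag, $I$ stays independent, the number of vertices grows by $1$, and so does the number of vertices outside the independent set. *Operation (ii)* is Lemma 5. The number of vertices grows by $h^2+4h+2$, and the number of vertices outside the independent set grows by $4h+2$.

**Proof of Theorem 1.** Let $n\ge n_1$, let $t$ be maximal with $n_t\le n$, and put $g=n-n_t$. Then
$$0\le g<n_{t+1}-n_t=15(2t+1)+22=30t+37.$$
Start with the sphere behind (8). If $g\ge7$, let $h\ge1$ be maximal with $h^2+4h+2\le g$; this exists since $1+4+2=7$. Apply operation (ii) once with this $h$. By maximality, the number of vertices still missing is less than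
$$(h+1)^2+4(h+1)+2-(h^2+4h+2)=2h+5,$$
so at most $2h+4$ applications of (i) finish the job. If $g<7$, apply (i) $g\le6$ times. Since $h^2\le g<30t+37$, we have $h=O(\sqrt t)$. In all cases, with $h=0$ if $g<7$,
$$\delta_4(n)\le 15t+13+(4h+2)+(2h+4)+6=15t+O(\sqrt t).$$
Now $15t^2\le n_t\le n$, so $15t=\sqrt{15}\cdot\sqrt{15t^2}\le\sqrt{15}\,\sqrt n$ and $\sqrt t=O(n^{1/4})$. This gives $\delta_4(n)\le\sqrt{15}\,\sqrt n+O(n^{1/4})$.

For fixed $d>4$, apply (3) $d-4$ times:
$$\delta_d(n)\le\delta_4\bigl(n-2(d-4)\bigr)+2(d-4)\le\sqrt{15}\,\sqrt n+O(n^{1/4}).$$
Dividing by $\sqrt n$ gives $\limsup_{n\to\infty}\delta_d(n)/\sqrt n\le\sqrt{15}<4$ for every $d\ge4$. $\blacksquare$
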